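\title{Back-and-forth equivalent groups with non-isomorphic von Neumann algebras}

\begin{abstract}
We show that there is no countable ordinal $\alpha$ such that $\alpha$-back-and-forth equivalent countable groups always have isomorphic group von Neumann algebras. For each $\alpha<\omega_1$ we construct continuum many pairwise $\alpha$-equivalent groups whose von Neumann algebras are II$_1$ factors, no two of them stably isomorphic. The groups are built functorially from ordinals, so that back-and-forth equivalence passes from the ordinals to the groups, while Popa's strong rigidity theorem recovers the ordinal from the factor. It follows that isomorphism of group von Neumann algebras is not a Borel relation. In contrast, if $G$ is amenable and $H$ is $\omega$-equivalent to $G$, then $L(G)\cong L(H)$.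
\end{abstract}

\section{Introduction}

Throughout, groups are countable and discrete, and they are regarded as structures in the language $\{\cdot,{}^{-1},1\}$. The \emph{group von Neumann algebra} $L(G)$ of a group $G$ is the weak-operator closure of the linear span of the operators $\lambda_g$ $(g\in G)$ on $\ell^2(G)$, where $\lambda_g\delta_h=\delta_{gh}$. Isomorphic groups have isomorphic von Neumann algebras. We ask how much less than isomorphism suffices, and we measure the resemblance of two groups on the following scale.

\begin{definition}\label{def:bf}
Let $M,N$ be structures in the same language and let $\bar a\in M$, $\bar b\in N$ be finite tuples of the same length. The relation $(M,\bar a)\equiv_\alpha(N,\bar b)$ is defined by recursion on the ordinal $\alpha$.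
\begin{itemize}
\item $(M,\bar a)\equiv_0(N,\bar b)$ if $\bar a$ and $\bar b$ satisfy the same atomic formulas.
\item For $\alpha>0$, $(M,\bar a)\equiv_\alpha(N,\bar b)$ if for every $\beta<\alpha$ the following hold: for every finite tuple $\bar c\in M$ there is a tuple $\bar d\in N$ of the same length with $(M,\bar a\bar c)\equiv_\beta(N,\bar b\bar d)$, and for every finite tuple $\bar d\in N$ there is a tuple $\bar c\in M$ of the same length with $(M,\bar a\bar c)\equiv_\beta(N,\bar b\bar d)$.
\end{itemize}
We write $M\equiv_\alpha N$, and say that $M$ and $N$ are \emph{$\alpha$-back-and-forth equivalent}, when this holds for the empty tuples.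
\end{definition}

The definition describes a game. In each round Spoiler plays a finite tuple, of any length, in one of the two structures, and Duplicator answers with a tuple of the same length in the other; Duplicator wins if at the end the tuples played satisfy the same atomic formulas. For finite $\alpha$, $M\equiv_\alpha N$ means that Duplicator wins the game with $\alpha$ rounds, and $M\equiv_\omega N$ means that Duplicator wins every game of finite length. We use the language of the game for all $\alpha$: a move of Spoiler consists of an ordinal $\beta<\alpha$ and a tuple.

The following question is posed by Goldbring and Harrison-Trainor \cite{GH}.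

\begin{quote}
\emph{Is there an ordinal $\alpha<\omega_1$ such that $G\equiv_\alpha H$ implies $L(G)\cong L(H)$ for all countable groups $G$ and $H$?}
\end{quote}

The relations $\equiv_\alpha$ become finer as $\alpha$ grows, and on countable groups $\equiv_{\omega_1}$ is isomorphism (Proposition~\ref{prop:scott}). So the question is whether the isomorphism class of $L(G)$ is decided at a bounded countable stage of this approximation to isomorphism. There are reasons to guess that it is. The passage from $G$ to $L(G)$ can forget a great deal: if $A$ is an infinite abelian group, the Fourier transform identifies $L(A)$ with $L^\infty(\widehat A)$, the Haar measure on the infinite compact metrizable group $\widehat A$ has no atoms, and so $L(A)\cong L^\infty[0,1]$ whatever $A$ is. Two rounds of the game decide whether $L(G)$ is a factor (Example~\ref{ex:two}). If $G\equiv_\omega H$, then $L(G)$ and $L(H)$ are elementarily equivalent as tracial von Neumann algebras (Proposition~\ref{prop:ee}), and for amenable groups they are even isomorphic (Theorem~\ref{thm:amen}). One might therefore expect $\alpha=\omega$ to work. The answer to the question is nevertheless negative.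

\begin{theorem}\label{thm:main}
For each $\alpha<\omega_1$ there are countable groups $G\equiv_\alpha H$ with $L(G)\not\cong L(H)$.
\end{theorem}

\begin{theorem}\label{thm:strong}
\begin{enumerate}
\item[(1)] For each $\alpha<\omega_1$ there are $2^{\aleph_0}$ countable groups, pairwise $\equiv_\alpha$, whose von Neumann algebras are II$_1$ factors that are pairwise not stably isomorphic.
\item[(2)] The least ordinal $\alpha$ such that $G\equiv_\alpha H$ implies $L(G)\cong L(H)$ for all countable groups $G,H$ is $\omega_1$.
\item[(3)] On the Polish space of group structures on $\omega$, no Borel equivalence relation $E$ satisfies ${\cong}\subseteq E\subseteq\{(G,H):L(G)\cong L(H)\}$. In particular, $\{(G,H):L(G)\cong L(H)\}$ is not Borel.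
\end{enumerate}
\end{theorem}

\begin{theorem}\label{thm:amen}
If $G$ is amenable and $G\equiv_\omega H$, then $L(G)\cong L(H)$.
\end{theorem}

The proof of Theorem~\ref{thm:main} starts from the distinct ordinals $\omega^\alpha$ and $\omega^\alpha\cdot2$, which are $\alpha$-equivalent as linear orders, and sends an ordinal $\lambda$ along a chain of constructions
\[
\lambda\ \longmapsto\ A=A_q(\lambda)\ \longmapsto\ \Gamma_A=SL(3,\mathbb Z)\times(A*\mathbb Z)\ \longmapsto\ W(A)=\mathbb Z\wr\Gamma_A\ \longmapsto\ L(W(A)),
\]
in which $A_q(\lambda)$ is an abelian $q$-group. Back-and-forth equivalence travels from left to right, because each group in the chain depends functorially on $\lambda$ and each of its elements involves only finitely many points of $\lambda$. The ordinal is recovered from right to left: Popa's strong rigidity theorem \cite{Popa} recovers $\Gamma_A$ from the algebra, a centralizer recovers $A$ from $\Gamma_A$, and transfinite divisibility by $q$ recovers $\lambda$ from $A$.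

Section~\ref{sec:bf} collects the basic properties of $\equiv_\alpha$. Section~\ref{sec:abelian} constructs $A_q(\lambda)$ and works out the case $\alpha=1$. Sections~\ref{sec:transfer} and~\ref{sec:rigid} treat the two directions along the chain, and Section~\ref{sec:proofs} combines them. Section~\ref{sec:borel} deduces parts (2) and (3) of Theorem~\ref{thm:strong}. Section~\ref{sec:amen} proves Theorem~\ref{thm:amen} and can be read directly after Section~\ref{sec:bf}.

\section{What the back-and-forth relations see}\label{sec:bf}

For a tuple $\bar a\in M$ let $\langle\bar a\rangle$ be the substructure that it generates. In a group this is the generated subgroup. Linear orders are structures in the language $\{<\}$; for them $\langle\bar a\rangle$ is the set of entries of $\bar a$, and we allow the empty order.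

\begin{lemma}\label{lem:basic}
Let $\bar a=(a_1,\dots,a_n)\in M$ and $\bar b=(b_1,\dots,b_n)\in N$.
\begin{enumerate}
\item[(a)] $(M,\bar a)\equiv_0(N,\bar b)$ if and only if $a_i\mapsto b_i$ extends to an isomorphism $\langle\bar a\rangle\to\langle\bar b\rangle$.
\item[(b)] If $(M,\bar a)\equiv_\alpha(N,\bar b)$ and $\beta\le\alpha$, then $(M,\bar a)\equiv_\beta(N,\bar b)$.
\item[(c)] If $(M,\bar a)\equiv_\alpha(N,\bar b)$, the same holds after simultaneously permuting, repeating or dropping entries of $\bar a$ and $\bar b$.
\item[(d)] If $f\colon M\to N$ is an isomorphism, then $(M,\bar a)\equiv_\alpha(N,f(\bar a))$ for all $\alpha$.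
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The elements of $\langle\bar a\rangle$ are the values $t(\bar a)$ of terms $t$. Agreement on the atomic formulas $t=t'$ says that $t(\bar a)\mapsto t(\bar b)$ is a well-defined bijection $\langle\bar a\rangle\to\langle\bar b\rangle$ respecting the operations, and agreement on the remaining atomic formulas says that it respects the relations.
(b) For $\beta<\alpha$ let Spoiler play $\beta$ and the empty tuple.
(c) Induct on $\alpha$. For $\alpha=0$ an atomic formula in the new tuple is an atomic formula in the old one. For $\alpha>0$ Duplicator answers $\bar c$ with the same $\bar d$ as before, and the induction hypothesis applies to $\bar a\bar c$ and $\bar b\bar d$.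
(d) Induct on $\alpha$; Duplicator answers through $f$ or $f^{-1}$.
\end{proof}

By (c) we may always assume that the entries of Spoiler's tuple are distinct and listed in a convenient order.

We recall three facts about $L(G)$. The functional $\tau(x)=\langle x\delta_1,\delta_1\rangle$ is a faithful normal tracial state, the \emph{canonical trace}; on the group algebra $\mathbb C[G]\subseteq L(G)$ it is the coefficient of the identity. A \emph{factor} is a von Neumann algebra whose center consists of the scalars, and a \emph{II$_1$ factor} is an infinite-dimensional factor with a tracial state. A group $G\ne1$ is \emph{ICC} if the conjugacy class of every $g\neq1$ is infinite; for $G\ne1$, $L(G)$ is a factor if and only if $G$ is ICC, and it is then a II$_1$ factor.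

\begin{example}[One round]\label{ex:one}
By Lemma~\ref{lem:basic}(a), $G\equiv_1H$ if and only if $G$ and $H$ have the same finitely generated subgroups up to isomorphism. Let $S$ be the group of finitely supported permutations of $\omega$. The finitely generated subgroups of $S$, and those of $S\times\mathbb Z/2$, are exactly the finite groups, so $S\equiv_1S\times\mathbb Z/2$. The group $S$ is ICC, since the support of a permutation $\sigma\neq1$ can be moved arbitrarily far by conjugation, and $S\times\mathbb Z/2$ is not. So $L(S)$ is a factor and $L(S\times\mathbb Z/2)$ is not. Both groups are locally finite, hence amenable: Theorem~\ref{thm:amen} fails with $1$ in place of $\omega$.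
\end{example}

\begin{example}[Two rounds]\label{ex:two}
Let $G\equiv_2H$. Suppose that $1\ne g_1\in G$ has finite conjugacy class $\{g_1,\dots,g_k\}$, and take $\bar h$ with $(G,\bar g)\equiv_1(H,\bar h)$. Then $h_1\neq1$, and for $d\in H$ there is $c\in G$ with $(G,\bar gc)\equiv_0(H,\bar hd)$; from $cg_1c^{-1}=g_i$ we get $dh_1d^{-1}=h_i$. So $h_1$ has finite conjugacy class. Thus $L(G)$ is a factor if and only if $L(H)$ is. The same argument shows that a finitely generated group is determined in two rounds: if $G=\langle\bar a\rangle$ and $(G,\bar a)\equiv_1(H,\bar b)$, every $d\in H$ is matched with some word $c=w(\bar a)$, so $d=w(\bar b)$ and $H=\langle\bar b\rangle\cong G$. For $\alpha\geq2$ the groups of Theorem~\ref{thm:main} therefore cannot be finitely generated.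
\end{example}

At the other end of the scale is Scott's argument.

\begin{proposition}\label{prop:scott}
If $G,H$ are countable and $G\equiv_{\omega_1}H$, then $G\cong H$.
\end{proposition}

\begin{proof}
Call a pair $(\bar a,\bar b)$ of tuples of the same length \emph{bad} if $(G,\bar a)\equiv_\beta(H,\bar b)$ fails for some $\beta<\omega_1$, and let $\beta(\bar a,\bar b)$ be the least such $\beta$. There are countably many pairs, so some $\alpha<\omega_1$ bounds all the ordinals $\beta(\bar a,\bar b)$. Let $I$ be the set of pairs with $(G,\bar a)\equiv_\alpha(H,\bar b)$. By Lemma~\ref{lem:basic}(b) a bad pair is not in $I$, so every pair in $I$ satisfies $(G,\bar a)\equiv_{\alpha+1}(H,\bar b)$. Hence for $(\bar a,\bar b)\in I$ and $c\in G$ there is $d\in H$ with $(\bar ac,\bar bd)\in I$, and symmetrically. The pair of empty tuples is in $I$. Enumerate $G$ and $H$ and extend the pair step by step inside $I$, adding the next element of $G$ at even steps and the next element of $H$ at odd steps. The union of the maps $a_i\mapsto b_i$ is a bijection $G\to H$ that preserves atomic formulas, that is, an isomorphism.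
\end{proof}

\section{Abelian $q$-groups that code linear orders}\label{sec:abelian}

We want a group that is assembled from the finite pieces of a linear order $L$, so that Duplicator can imitate a strategy for $L$, and whose isomorphism type still remembers $L$ when $L$ is an ordinal. An ordinal is measured by its tree of decreasing sequences, and we convert the step toward the root of this tree into multiplication by a prime.

Fix a prime $q$. For a linear order $L$ let $D(L)$ be the set of nonempty finite strictly decreasing sequences $s=(s_1>\dots>s_n)$ in $L$, and for $n\ge2$ put $s^-=(s_1,\dots,s_{n-1})$. Call $S\subseteq D(L)$ \emph{closed} if $s\in S$ implies $s^-\in S$ whenever $s$ has length at least $2$. For closed $S$ let $A_S$ be the abelian group with generators $x_s$ $(s\in S)$ and relations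
\[
qx_s=x_{s^-}\quad\text{if $s$ has length $\ge2$},\qquad qx_s=0\quad\text{if $s$ has length $1$},
\]
and put $A_q(L)=A_{D(L)}$. A generator $x_s$ with $s$ of length $n$ is killed by $q^n$, so $A_q(L)$ is a $q$-group; it is countable if $L$ is. Figure~\ref{fig:tree} shows the case $L=3=\{0,1,2\}$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\node (r) at (0,0) {$0$};
\node (a) at (-2.4,-1.1) {$x_{(0)}$};
\node (b) at (0,-1.1) {$x_{(1)}$};
\node (c) at (2.4,-1.1) {$x_{(2)}$};
\node (d) at (0,-2.2) {$x_{(1,0)}$};
\node (e) at (1.6,-2.2) {$x_{(2,0)}$};
\node (f) at (3.2,-2.2) {$x_{(2,1)}$};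
\node (g) at (3.2,-3.3) {$x_{(2,1,0)}$};
\draw[->] (a)--(r); \draw[->] (b)--(r); \draw[->] (c)--(r);
\draw[->] (d)--(b); \draw[->] (e)--(c); \draw[->] (f)--(c); \draw[->] (g)--(f);
\end{tikzpicture}
\caption{The generators of the abelian group $A_q(3)$, one for each decreasing sequence in $\{0,1,2\}$. An arrow is multiplication by $q$.}\label{fig:tree}
\end{figure}

A presentation does not by itself show that a generator is nonzero. The next lemma does.

\begin{lemma}[Normal form]\label{lem:nf}
Let $S\subseteq D(L)$ be closed. Every element of $A_S$ is uniquely a finite sum $\sum_sm_sx_s$ with $0\le m_s<q$.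
\end{lemma}

\begin{proof}
Let first $S$ be finite; we induct on $|S|$, the case $S=\emptyset$ being the zero group. Choose $s\in S$ of maximal length and let $S'=S\setminus\{s\}$, which is closed. The generator $x_s$ occurs in only one relation, so $A_S=(A_{S'}\oplus\mathbb Zx)/\langle qx-y\rangle$, where $y$ is $x_{s^-}$ or $0$. A nonzero multiple $k(qx-y)$ has nonzero coefficient $kq$ at $x$, so $\langle qx-y\rangle$ meets $A_{S'}$ trivially and $A_{S'}$ embeds in $A_S$. The quotient $A_S/A_{S'}$ is $\mathbb Zx/q\mathbb Zx$. Hence every element of $A_S$ is uniquely $a+mx_s$ with $a\in A_{S'}$ and $0\le m<q$, and the induction hypothesis applies to $a$.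

For arbitrary $S$, an element of $A_S$ involves finitely many generators, so it comes from $A_{S_0}$ for a finite closed $S_0\subseteq S$ and has a normal form. If two normal forms are equal in $A_S$, the equality follows from finitely many relations, so it holds in some such $A_{S_0}$, and the two forms coincide.
\end{proof}

The \emph{support} of an element is the set of $s$ with $m_s\ne0$ in its normal form. We record three consequences.
\begin{enumerate}
\item[(N1)] For closed $S\subseteq D(L)$ the natural map $A_S\to A_q(L)$ sends distinct normal forms to distinct normal forms. So it is injective, and the subgroup $\langle x_s:s\in S\rangle$ is the set of elements with support in $S$.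
\item[(N2)] An embedding $f\colon L\to L'$ of linear orders induces a homomorphism $A_q(f)\colon x_s\mapsto x_{f(s)}$, because $f(s)^-=f(s^-)$; it is injective for the same reason as in (N1). Thus $A_q$ is a functor.
\item[(N3)] Every finite subset of $A_q(L)$ lies in $A_q(F)$ for a finite $F\subseteq L$, namely the set of all entries of all sequences in the supports.
\end{enumerate}

The whole method, apart from rigidity, is visible in the first case.

\begin{example}[The case $\alpha=1$]\label{ex:first}
Let $A=A_q(\omega)$ and $A'=A_q(\omega\cdot2)$.

\emph{Duplicator survives one round.} If Spoiler plays in $A$, Duplicator repeats the tuple in $A'\supseteq A$. Suppose that Spoiler plays in $A'$, say the element $x_{(\omega+1,\,\omega,\,3)}+x_{(3)}$. It mentions only the ordinals in $F=\{3,\omega,\omega+1\}$. Duplicator chooses a subset of $\omega$ of the same size, $F'=\{0,1,2\}$, and answers $x_{(2,1,0)}+x_{(0)}$. For a general tuple the procedure is the same, by (N3): the order isomorphism $F\to F'$ induces an isomorphism $A_q(F)\to A_q(F')$ between subgroups, which carries Spoiler's tuple to Duplicator's answer. So $A\equiv_1A'$.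

\emph{The groups are not isomorphic.} In $A'$ the element $x_{(\omega)}$ is nonzero and divisible by every power of $q$, since $x_{(\omega)}=q^n x_{(\omega,\,n-1,\dots,1,0)}$. In $A$ the relations do not mix sequences with different first entries, so $A=\bigoplus_nA^{(n)}$, where $A^{(n)}$ is generated by the $x_s$ with $s_1=n$. Such $s$ have length at most $n+1$, so $q^{n+1}A^{(n)}=0$, and an element with nonzero component in $A^{(n)}$ is not divisible by $q^{n+1}$.

\emph{Spoiler wins in two rounds.} Spoiler plays $x_{(\omega)}$. The answer $y\in A$ must be nonzero, so $y\notin q^nA$ for some $n$, and Spoiler plays $x_{(\omega,\,n-1,\dots,0)}$. Hence $A\not\equiv_2A'$.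

\emph{The von Neumann algebras do not see the difference.} Both groups are infinite and abelian, so $L(A)\cong L^\infty[0,1]\cong L(A')$.
\end{example}

The example leaves three tasks. The invariant that separates $A$ from $A'$ must be continued into the transfinite; this is the next proposition. The ordinals must be taken larger for Duplicator to survive longer (Section~\ref{sec:transfer}). And the abelian groups must be placed inside groups whose von Neumann algebras remember them (Section~\ref{sec:rigid}).

For an abelian group $A$ define subgroups $q^\xi A$ by $q^0A=A$, $q^{\xi+1}A=q(q^\xi A)$, and $q^\xi A=\bigcap_{\zeta<\xi}q^\zeta A$ for limit $\xi$.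

\begin{proposition}\label{prop:length}
Let $\lambda$ be an ordinal. Then $q^\xi A_q(\lambda)=0$ if and only if $\xi\ge\lambda$. Consequently, if $\lambda,\lambda'$ are ordinals and $A_q(\lambda)\cong A_q(\lambda')$, then $\lambda=\lambda'$.
\end{proposition}

\begin{proof}
Let $S_\xi$ be the set of $s\in D(\lambda)$ whose last entry is at least $\xi$. It is closed, because the last entry of $s^-$ exceeds that of $s$. Let $B_\xi=\langle x_s:s\in S_\xi\rangle$. We show $q^\xi A_q(\lambda)=B_\xi$ by induction on $\xi$. For $\xi=0$ we have $S_0=D(\lambda)$.

\emph{Successor step.} The group $qB_\xi$ is generated by the elements $qx_s$ with $s\in S_\xi$. Each of them is $0$ or $x_{s^-}$, and the last entry of $s^-$ is greater than $\xi$, so $s^-\in S_{\xi+1}$. Conversely, if $t\in S_{\xi+1}$, the sequence $s$ obtained by appending $\xi$ to $t$ is decreasing, lies in $S_\xi$, and satisfies $qx_s=x_t$. So $qB_\xi=B_{\xi+1}$.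

\emph{Limit step.} By (N1) an element lies in $B_\zeta$ for all $\zeta<\xi$ if and only if its support lies in $\bigcap_{\zeta<\xi}S_\zeta=S_\xi$.

Finally, $B_\xi=0$ if and only if $S_\xi=\emptyset$, by (N1). If $\xi<\lambda$ then $(\xi)\in S_\xi$, and if $\xi\geq\lambda$ then $S_\xi=\emptyset$. So $\lambda$ is the least $\xi$ with $q^\xi A_q(\lambda)=0$, an invariant of the group.
\end{proof}

\section{Duplicator's strategy}\label{sec:transfer}

\subsection*{Transfer along finitary functors}
In Example~\ref{ex:first} Duplicator read off a finite subset of the order from Spoiler's move, answered it in the other order, and translated back. This works for any number of rounds and any construction with properties (N2) and (N3).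

Let $\mathcal C$ be a class of structures closed under finitely generated substructures (including the one generated by the empty tuple), and let $\Psi$ be a functor from $\mathcal C$ with embeddings to groups with injective homomorphisms. For a substructure $M_0\le M$ in $\mathcal C$ we identify $\Psi(M_0)$ with its image in $\Psi(M)$; by functoriality $M_0\le M_1\le M$ implies $\Psi(M_0)\le\Psi(M_1)\leq\Psi(M)$. Call $\Psi$ \emph{finitary} if every finite subset of $\Psi(M)$ lies in $\Psi(M_0)$ for some finitely generated $M_0\le M$.

\begin{lemma}\label{lem:transfer}
If $\Psi$ is finitary and $M,N\in\mathcal C$, then $M\equiv_\alpha N$ implies $\Psi(M)\equiv_\alpha\Psi(N)$.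
\end{lemma}

\begin{proof}
The induction needs a statement about positions reached in the middle of the game. Suppose that $(M,\bar a)\equiv_\alpha(N,\bar b)$, let $f\colon\langle\bar a\rangle\to\langle\bar b\rangle$ be the isomorphism $a_i\mapsto b_i$ given by Lemma~\ref{lem:basic}(a),(b), let $\bar u$ be a tuple in $\Psi(\langle\bar a\rangle)$ and put $\bar v=\Psi(f)(\bar u)$. We claim that $(\Psi(M),\bar u)\equiv_\alpha(\Psi(N),\bar v)$. The lemma is the case of empty $\bar a,\bar b,\bar u$.

For $\alpha=0$, $\Psi(f)$ is an isomorphism between subgroups of $\Psi(M)$ and $\Psi(N)$ that carries $\bar u$ to $\bar v$. Let $\alpha>0$, and let Spoiler play $\beta<\alpha$ and $\bar c\in\Psi(M)$. Since $\Psi$ is finitary, there is a tuple $\bar e\in M$ with $\bar c\in\Psi(\langle\bar e\rangle)\le\Psi(\langle\bar a\bar e\rangle)$. Choose $\bar e'\in N$ with $(M,\bar a\bar e)\equiv_\beta(N,\bar b\bar e')$, and let $f'\colon\langle\bar a\bar e\rangle\to\langle\bar b\bar e'\rangle$ be the associated isomorphism. It extends $f$, so $\Psi(f')$ extends $\Psi(f)$ and $\Psi(f')(\bar u)=\bar v$. Duplicator answers $\bar d=\Psi(f')(\bar c)$, and the induction hypothesis gives $(\Psi(M),\bar u\bar c)\equiv_\beta(\Psi(N),\bar v\bar d)$.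 If Spoiler plays in $\Psi(N)$, exchange $M$ with $N$ and $f$ with $f^{-1}$.
\end{proof}

\subsection*{The ordinals $\omega^\gamma\rho$}
It remains to find distinct ordinals that are $\alpha$-equivalent. A tuple cuts a linear order into intervals, and the game continues independently in each.

\begin{lemma}\label{lem:sum}
Let $L_i,L_i'$ be linear orders with $(L_i,\bar a_i)\equiv_\beta(L_i',\bar a_i')$ for $i=0,\dots,m$. Then
\[
(L_0+\dots+L_m,\ \bar a_0\cdots\bar a_m)\equiv_\beta(L_0'+\dots+L_m',\ \bar a'_0\cdots\bar a'_m).
\]
\end{lemma}

\begin{proof}
Induct on $\beta$. For $\beta=0$, the order between two entries in the same summand is preserved by hypothesis, and the order between entries in different summands is determined by the indices of the summands. For $\beta>0$, Duplicator splits Spoiler's tuple among the summands and answers in each summand; the induction hypothesis and Lemma~\ref{lem:basic}(c) apply.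
\end{proof}

Consider $\omega^2\cdot2$ and $\omega^2$ in a game with two rounds, and let Spoiler play $\omega^2+5$. After Duplicator's answer one round remains, and in one round two linear orders are equivalent exactly when both are infinite or both have the same finite size. So Duplicator may answer $\omega+5$: the interval below has type $\omega+5$ in place of $\omega^2+5$, and both intervals above are infinite. The point is to shrink the intervals below Spoiler's last point until they fit below $\omega^2$, without a change that the remaining rounds could detect. In $\omega$ there is no room for this, which is why $\omega\not\equiv_2\omega\cdot2$.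

We use the following facts of ordinal arithmetic: addition is left cancellative; for $\mu>0$ every ordinal is uniquely $\mu\tau+\eta$ with $\eta<\mu$; $\mu(\xi+\xi')=\mu\xi+\mu\xi'$; for $\beta\le\gamma$ there is $\gamma'$ with $\beta+\gamma'=\gamma$, and then $\omega^\gamma=\omega^\beta\omega^{\gamma'}$; and $\omega^\gamma$ is additively indecomposable, that is, $\eta+\omega^\gamma=\omega^\gamma$ for $\eta<\omega^\gamma$, and a finite sum of ordinals below $\omega^\gamma$ is below $\omega^\gamma$.

\begin{lemma}\label{lem:ord}
For all ordinals $\gamma$ and all $\rho,\sigma\ge1$ we have $\omega^\gamma\rho\equiv_\gamma\omega^\gamma\sigma$.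
\end{lemma}

\begin{proof}
Induct on $\gamma$, for all $\rho,\sigma$ at once. For $\gamma=0$ there is nothing to prove, since there are no atomic sentences. Let $\gamma\ge1$. By symmetry, let Spoiler play $\beta<\gamma$ and $c_1<\dots<c_n$ in $\omega^\gamma\rho$. Write $\omega^\gamma=\omega^\beta\omega^{\gamma'}$. Any two ordinals of the form $\omega^\gamma\xi=\omega^\beta(\omega^{\gamma'}\xi)$ with $\xi\geq1$ are $\beta$-equivalent by the induction hypothesis; this settles the case $n=0$. Let $n\ge1$, and let $\delta_0$, $\delta_i$ $(1\le i<n)$ and $\delta_n$ be the order types of the intervals $[0,c_1)$, $(c_i,c_{i+1})$ and $(c_n,\omega^\gamma\rho)$, so that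
\[
\omega^\gamma\rho=\delta_0+1+\delta_1+1+\dots+1+\delta_n .
\]

\emph{The last interval.} Let $\varepsilon=\delta_0+1+\dots+\delta_{n-1}+1=c_n+1$, which is less than the limit ordinal $\omega^\gamma\rho$. Write $\varepsilon=\omega^\gamma\xi+\eta$ with $\eta<\omega^\gamma$. Then $\xi<\rho$, so $\xi+\rho'=\rho$ for some $\rho'\ge1$. Since $\eta+\omega^\gamma=\omega^\gamma$, we have $\eta+\omega^\gamma\rho'=\omega^\gamma\rho'$, and so $\varepsilon+\omega^\gamma\rho'=\omega^\gamma\xi+\omega^\gamma\rho'=\omega^\gamma\rho=\varepsilon+\delta_n$. By left cancellation $\delta_n=\omega^\gamma\rho'$.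

\emph{The other intervals.} For $i<n$ write $\delta_i=\omega^\beta\tau_i+\eta_i$ with $\eta_i<\omega^\beta$ and put $\delta_i'=\omega^\beta\min(\tau_i,1)+\eta_i$. If $\tau_i=0$ then $\delta_i'=\delta_i$. If $\tau_i\ge1$ then $\omega^\beta\tau_i\equiv_\beta\omega^\beta$ by the induction hypothesis, and Lemma~\ref{lem:sum} gives $\delta_i\equiv_\beta\delta_i'$. Moreover $\delta_i'<\omega^\beta\cdot2<\omega^{\beta+1}\le\omega^\gamma$.

\emph{The answer.} As $1<\omega^\gamma$, indecomposability gives $\varepsilon'=\delta_0'+1+\dots+\delta_{n-1}'+1<\omega^\gamma$, and hence $\varepsilon'+\omega^\gamma\sigma=\omega^\gamma\sigma$. Let $c_1'<\dots<c_n'$ be the points of $\omega^\gamma\sigma$ that correspond to the displayed $1$'s in $\varepsilon'$. The intervals that they cut out have types $\delta_0',\dots,\delta'_{n-1}$ and $\delta_n'=\omega^\gamma\sigma$, and $\delta_n=\omega^\gamma\rho'\equiv_\beta\omega^\gamma\sigma=\delta_n'$ as noted above. Lemma~\ref{lem:sum}, with the points $c_i$ and $c_i'$ as singleton summands, gives $(\omega^\gamma\rho,\bar c)\equiv_\beta(\omega^\gamma\sigma,\bar c')$.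
\end{proof}

\section{Recovering an abelian group from a factor}\label{sec:rigid}

\subsection*{Popa's theorem}
Let a group $\Gamma$ act on a standard probability space $(X,\mu)$ by measure-preserving transformations, and let $(\sigma_g\xi)(x)=\xi(g^{-1}x)$ for $\xi\in L^2(X)$. The \emph{crossed product} $L^\infty(X)\rtimes\Gamma$ is the von Neumann algebra on $L^2(X)\otimes\ell^2(\Gamma)$ generated by the operators $f\otimes1$ $(f\in L^\infty(X))$ and $\sigma_g\otimes\lambda_g$ $(g\in\Gamma)$. The action is \emph{free} if the fixed-point set of each $g\ne1$ is null, and \emph{ergodic} if the only invariant vectors in $L^2(X)$ are the constants. The \emph{Bernoulli action} with base $X_0$ is the action $(g\cdot x)_h=x_{g^{-1}h}$ on $X_0^\Gamma$ with the product measure; we only need the case of a base $X_0$ without atoms, and we assume this throughout.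

A unitary representation $\pi$ of $\Gamma$ has \emph{almost invariant vectors} if there are unit vectors $\xi_n$ with $\|\pi(g)\xi_n-\xi_n\|\to0$ for all $g\in\Gamma$. A subgroup $\Lambda\le\Gamma$ has the \emph{relative property (T)} if every unitary representation of $\Gamma$ with almost invariant vectors has a nonzero $\Lambda$-invariant vector, and $\Gamma$ has \emph{property (T)} if this holds for $\Lambda=\Gamma$. We use the standard fact that $SL(3,\mathbb Z)$ has property (T). A group is \emph{w-rigid} if it has an infinite normal subgroup with the relative property (T).

\begin{theorem}[Popa {\cite[main theorem]{Popa}}]\label{thm:popa}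
Let $\Gamma_1$ be a w-rigid ICC group with a free ergodic probability-measure-preserving action on $X_1$. Let $\Gamma_2$ be an ICC group with a Bernoulli action on $X_2=X_0^{\Gamma_2}$. If $L^\infty(X_1)\rtimes\Gamma_1\cong p\,(L^\infty(X_2)\rtimes\Gamma_2)\,p$ for a nonzero projection $p$, then $p=1$ and $\Gamma_1\cong\Gamma_2$ (and the actions are conjugate).
\end{theorem}

The theorem concerns crossed products, and our question concerns group algebras. Wreath products connect the two. Let $\mathbb Z^{(\Gamma)}$ be the group of finitely supported functions $n\colon\Gamma\to\mathbb Z$, on which $\Gamma$ acts by $(g\cdot n)(h)=n(g^{-1}h)$, and let $\mathbb Z\wr\Gamma=\mathbb Z^{(\Gamma)}\rtimes\Gamma$.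

\begin{lemma}\label{lem:wreath}
Let $\Gamma$ be an infinite group.
\begin{enumerate}
\item[(a)] $L(\mathbb Z\wr\Gamma)\cong L^\infty(\mathbb T^\Gamma)\rtimes\Gamma$ for the Bernoulli action with base the circle $\mathbb T$ with Haar measure, and this action is free and ergodic.
\item[(b)] If $\Gamma$ is ICC, then $\mathbb Z\wr\Gamma$ is ICC.
\end{enumerate}
\end{lemma}

\begin{proof}
Put $N=\mathbb Z^{(\Gamma)}$. The $\Gamma$-orbit of every $0\neq n\in N$ is infinite, since only finitely many $g$ map the finite nonempty set $\operatorname{supp}(n)$ to itself by left translation.

(a) Identify $\ell^2(N\rtimes\Gamma)$ with $\ell^2(N)\otimes\ell^2(\Gamma)$ by $\delta_{nh}\mapsto\delta_n\otimes\delta_h$. From $m\cdot nh=(m+n)h$ and $g\cdot nh=(g\cdot n)\,gh$ we see that $m\in N$ acts as $\lambda_m\otimes1$ and $g\in\Gamma$ acts as $\pi_g\otimes\lambda_g$, where $\pi_g\delta_n=\delta_{g\cdot n}$. The dual group of $N$ is $\mathbb T^\Gamma$, and the Fourier transform $\ell^2(N)\to L^2(\mathbb T^\Gamma)$ sends $\delta_n$ to the character $\chi_n(x)=\prod_hx_h^{n(h)}$. It turns $\lambda_m$ into multiplication by $\chi_m$, and these operators generate $L^\infty(\mathbb T^\Gamma)$.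 It turns $\pi_g$ into $\sigma_g$, because $\chi_{g\cdot n}(x)=\prod_kx_{gk}^{n(k)}=\chi_n(g^{-1}\cdot x)$. This proves the isomorphism. If $g\neq1$ fixes $x$, then $x_g=x_1$, which is a null event because the two coordinates are independent and Haar measure has no atoms. An invariant vector corresponds to a function in $\ell^2(N)$ that is constant on $\Gamma$-orbits; it vanishes on the infinite orbits, so it is a multiple of $\delta_0$, which corresponds to a constant.

(b) Let $ng\ne1$. If $g\neq1$, the conjugacy class of $ng$ maps onto the infinite conjugacy class of $g$ in $\Gamma$. If $g=1$, the class of $n$ contains its infinite $\Gamma$-orbit.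
\end{proof}

\subsection*{The acting groups}
We now need a w-rigid ICC group from which a given abelian group $A$ can be recovered. A direct factor $SL(3,\mathbb Z)$ provides w-rigidity. The group $SL(3,\mathbb Z)\times A$ will not do, since $A$ is central in it; replacing $A$ by the free product $A*\mathbb Z$ makes the conjugacy classes infinite and keeps $A$ visible as a centralizer. To tell the torsion of $A$ from that of $SL(3,\mathbb Z)$ we avoid the primes $2$ and $3$, which do occur as orders in $SL(3,\mathbb Z)$ (the matrix $\operatorname{diag}(1,-1,-1)$, a cyclic permutation matrix). So let $\mathcal A$ be the class of nontrivial countable abelian torsion groups all of whose elements have order coprime to $6$, and for an abelian group $A$ put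
\[
\Gamma_A=SL(3,\mathbb Z)\times(A*\mathbb Z),\qquad W(A)=\mathbb Z\wr\Gamma_A .
\]

Write $\mathbb Z=\langle t\rangle$ and write $A$ multiplicatively inside $A*\mathbb Z$. Every element of $A*\mathbb Z$ is uniquely a \emph{reduced word}, a product of nontrivial \emph{syllables} taken alternately from $A$ and from $\langle t\rangle$. Parts (a) and (b) of the next lemma are standard facts on free products \cite[\S4.1]{MKS}; we include the short proofs.

\begin{lemma}\label{lem:free}
Let $A\ne1$ be abelian.
\begin{enumerate}
\item[(a)] Every element of finite order in $A*\mathbb Z$ is conjugate to an element of $A$.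
\item[(b)] The centralizer in $A*\mathbb Z$ of every $1\neq a\in A$ is $A$.
\item[(c)] $A*\mathbb Z$ is ICC.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $w$ have finite order and let $w'$ be a conjugate of $w$ with the fewest syllables. If $w'$ has at least two syllables, its first and last syllables lie in different factors, since otherwise conjugating by the first syllable would shorten it; then the powers of $w'$ are reduced as written, and $w'$ has infinite order. So $w'$ lies in $A$ or in $\langle t\rangle$, and $\langle t\rangle$ is torsion-free.

(b) $A$ centralizes $a$ because it is abelian. An element $w\notin A$ can be written $w=a_0ua_1$ with $a_0,a_1\in A$ and $u$ a reduced word that begins and ends with a power of $t$. Then $waw^{-1}=a_0\,u\,a\,u^{-1}a_0^{-1}$, and $uau^{-1}$ is reduced with at least three syllables, so it is not in $A$. Hence $waw^{-1}\notin A$, and in particular $waw^{-1}\ne a$.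

(c) Let $g\ne1$. If the first syllable of $g$ is a power of $t$, take $1\neq a\in A$; in $aga^{-1}$ the factor $a^{-1}$ can alter or cancel only a last syllable from $A$, so the first syllable of $aga^{-1}$ is $a$. We may thus assume that $g$ begins with a syllable from $A$. In $t^ngt^{-n}$ $(n\ge1)$ the factor $t^{-n}$ can alter or cancel only a last syllable from $\langle t\rangle$, so the first syllable is $t^n$. These conjugates are therefore distinct.
\end{proof}

\begin{lemma}\label{lem:icc}
For $A\in\mathcal A$ the group $\Gamma_A$ is w-rigid and ICC.
\end{lemma}

\begin{proof}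
The subgroup $SL(3,\mathbb Z)$ is infinite and normal. A representation of $\Gamma_A$ with almost invariant vectors restricts to a representation of $SL(3,\mathbb Z)$ with almost invariant vectors, which has a nonzero invariant vector by property (T). So $\Gamma_A$ is w-rigid.

Let $g\in SL(3,\mathbb Z)$ have finite conjugacy class. Its centralizer has finite index, so for $i\ne j$ it contains a power $(1+E_{ij})^m=1+mE_{ij}$ with $m\ge1$, where the $E_{ij}$ are the matrix units. Hence $g$ commutes with all $E_{ij}$, $i\ne j$, and with $E_{ii}=E_{ij}E_{ji}$. So $g$ is a scalar integer matrix of determinant $1$ and odd size, and $g=1$. Thus $SL(3,\mathbb Z)$ is ICC, and so is $A*\mathbb Z$ by Lemma~\ref{lem:free}(c). A nontrivial element of the direct product has a nontrivial coordinate, whose conjugacy class is infinite.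
\end{proof}

\begin{lemma}\label{lem:recover}
If $A,B\in\mathcal A$ and $\Gamma_A\cong\Gamma_B$, then $A\cong B$.
\end{lemma}

\begin{proof}
Call an element of a group \emph{tame} if it has finite order coprime to $6$. The only tame element of $SL(3,\mathbb Z)$ is $1$. Otherwise a suitable power would have prime order $r\ge5$. Such a matrix is diagonalizable and not the identity, so it has a primitive $r$-th root of unity as an eigenvalue. Its characteristic polynomial has rational coefficients and degree $3$, and would be divisible by the $r$-th cyclotomic polynomial, which is irreducible of degree $r-1\ge4$.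

Both coordinates of a tame element of $\Gamma_A$ are tame. So by Lemma~\ref{lem:free}(a) a tame $g\neq1$ is conjugate to some $(1,a)$ with $1\ne a\in A$, and such elements exist because $A\in\mathcal A$. By Lemma~\ref{lem:free}(b) the centralizer of $(1,a)$ is $SL(3,\mathbb Z)\times A$, and the tame elements of this centralizer are exactly those of $1\times A$. Hence for every tame $g\ne1$ in $\Gamma_A$, the tame elements of the centralizer of $g$ form a subgroup isomorphic to $A$. This description is invariant under isomorphisms of groups.
\end{proof}

\begin{proposition}\label{prop:rigid}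
Let $A,B\in\mathcal A$. Then $L(W(A))$ is a II$_1$ factor, and if $L(W(A))\cong p\,L(W(B))\,p$ for a nonzero projection $p$, then $p=1$ and $A\cong B$.
\end{proposition}

\begin{proof}
By Lemmas~\ref{lem:icc} and~\ref{lem:wreath}(b), $W(A)$ is ICC. By Lemma~\ref{lem:wreath}(a), the two algebras are crossed products by free ergodic Bernoulli actions of $\Gamma_A$ and $\Gamma_B$, which are w-rigid and ICC. Theorem~\ref{thm:popa} gives $p=1$ and $\Gamma_A\cong\Gamma_B$, and Lemma~\ref{lem:recover} gives $A\cong B$.
\end{proof}

\begin{lemma}\label{lem:Wfin}
$W$ is a finitary functor on abelian groups with injective homomorphisms.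
\end{lemma}

\begin{proof}
An injective homomorphism $A'\to A$ induces a homomorphism $A'*\mathbb Z\to A*\mathbb Z$ that sends distinct reduced words to distinct reduced words, hence an injective homomorphism $j\colon\Gamma_{A'}\to\Gamma_A$. Transporting finitely supported functions along $j$ and extending them by zero gives an injective homomorphism $\mathbb Z^{(\Gamma_{A'})}\to\mathbb Z^{(\Gamma_A)}$ that is equivariant with respect to $j$, hence an injective homomorphism $W(A')\to W(A)$. Each step respects composition and identities. An element $ng$ of $W(A)$ involves the finitely many elements $\{g\}\cup\operatorname{supp}(n)$ of $\Gamma_A$, each of which involves finitely many syllables from $A$; if $A_0\leq A$ contains these syllables, then $ng\in W(A_0)$.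
\end{proof}

\section{The counterexamples}\label{sec:proofs}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $\alpha<\omega_1$, $\lambda=\omega^\alpha$ and $\lambda'=\omega^\alpha\cdot2$. These are distinct nonzero countable ordinals, and $\lambda\equiv_\alpha\lambda'$ by Lemma~\ref{lem:ord}. Put $G=W(A_5(\lambda))$ and $H=W(A_5(\lambda'))$, which are countable groups. The functor $A_5$ on countable linear orders is finitary by (N2) and (N3), and $W$ is finitary by Lemma~\ref{lem:Wfin}. Two applications of Lemma~\ref{lem:transfer} give $A_5(\lambda)\equiv_\alpha A_5(\lambda')$ and then $G\equiv_\alpha H$. The groups $A_5(\lambda)$ and $A_5(\lambda')$ are nontrivial countable abelian $5$-groups, so they belong to $\mathcal A$. If $L(G)\cong L(H)$, then $A_5(\lambda)\cong A_5(\lambda')$ by Proposition~\ref{prop:rigid} with $p=1$, and $\lambda=\lambda'$ by Proposition~\ref{prop:length}, a contradiction.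
\end{proof}

One prime stores one choice between $\omega^\alpha$ and $\omega^\alpha\cdot2$. Using all primes $q\ge5$ we can store countably many independent choices. The only new point is that Duplicator, answering in infinitely many summands at once, must produce an element of the direct sum and not merely of the direct product.

\begin{lemma}\label{lem:dsum}
Let $B_i,C_i$ $(i\in I)$ be abelian groups with $B_i\equiv_\alpha C_i$ for all $i$. Then $\bigoplus_iB_i\equiv_\alpha\bigoplus_iC_i$.
\end{lemma}

\begin{proof}
For a tuple $\bar b$ in $B=\bigoplus_iB_i$ let $\bar b_i$ be the tuple of its $i$-th components, and likewise in $C=\bigoplus_iC_i$. We show by induction on $\alpha$ that if $\bar b\in B$, $\bar c\in C$ and $(B_i,\bar b_i)\equiv_\alpha(C_i,\bar c_i)$ for all $i$, then $(B,\bar b)\equiv_\alpha(C,\bar c)$. For $\alpha=0$, an atomic formula is an equation $\sum_jm_jx_j=0$, and it holds in the sum if and only if it holds in each component. Let $\alpha>0$, and let Spoiler play $\beta<\alpha$ and $\bar u\in B$. For each $i$ choose $\bar v_i$ with $(B_i,\bar b_i\bar u_i)\equiv_\beta(C_i,\bar c_i\bar v_i)$. Since $\equiv_\beta$ implies $\equiv_0$ and $x=0$ is an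 atomic formula, $\bar u_i=\bar0$ forces $\bar v_i=\bar0$. So the $\bar v_i$ are the components of a tuple $\bar v\in C$, and $(B,\bar b\bar u)\equiv_\beta(C,\bar c\bar v)$ by the induction hypothesis. If Spoiler plays in $C$, exchange $B$ and $C$.
\end{proof}

Let $N$ be a II$_1$ factor with tracial state $\tau$. For $t>0$ the \emph{amplification} $N^t$ is $pM_n(N)p$ for a projection $p\in M_n(N)$ with $(\operatorname{Tr}\otimes\tau)(p)=t$. It is well defined up to isomorphism, $(N^s)^t\cong N^{st}$, and for $t\le1$ one can take $n=1$. Two II$_1$ factors $M,N$ are \emph{stably isomorphic} if $M\cong N^t$ for some $t>0$.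

\begin{proof}[Proof of Theorem~\ref{thm:strong}(1)]
Let $Q$ be the set of primes $q\ge5$. For $X\subseteq Q$ and $q\in Q$ let $\lambda_q^X=\omega^\alpha$ if $q\in X$ and $\lambda_q^X=\omega^\alpha\cdot2$ otherwise, and put
\[
A_X=\bigoplus_{q\in Q}A_q(\lambda^X_q)\in\mathcal A,\qquad G_X=W(A_X).
\]
By Lemmas~\ref{lem:ord} and~\ref{lem:transfer}, $A_q(\lambda_q^X)\equiv_\alpha A_q(\lambda_q^Y)$ for all $q,X,Y$. Lemma~\ref{lem:dsum} gives $A_X\equiv_\alpha A_Y$, and Lemmas~\ref{lem:Wfin} and~\ref{lem:transfer} give $G_X\equiv_\alpha G_Y$.

Let $X\neq Y$. The elements of $q$-power order in $A_X$ form the subgroup $A_q(\lambda_q^X)$, so for a prime $q$ in exactly one of $X,Y$ Proposition~\ref{prop:length} shows $A_X\not\cong A_Y$. By Proposition~\ref{prop:rigid}, $M=L(G_X)$ and $N=L(G_Y)$ are II$_1$ factors, and neither is isomorphic to a corner of the other. Suppose $M\cong N^t$. If $t\le1$, then $M\cong pNp$ for a nonzero projection $p\in N$. If $t>1$, then $N\cong M^{1/t}\cong pMp$ for a nonzero projection $p\in M$. Both are impossible. There are $2^{\aleph_0}$ subsets $X\subseteq Q$.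
\end{proof}

\section{The threshold $\omega_1$ and Borel complexity}\label{sec:borel}

\begin{proof}[Proof of Theorem~\ref{thm:strong}(2)]
No $\alpha<\omega_1$ has the property, by Theorem~\ref{thm:main}. If $G\equiv_{\omega_1}H$, then $G\cong H$ by Proposition~\ref{prop:scott}, and so $L(G)\cong L(H)$.
\end{proof}

For part (3) we show that a Borel equivalence relation containing $\cong$ contains $\equiv_\delta$ for some countable $\delta$. A Borel set has a countable level in the Borel hierarchy, all classes of the relation inherit this one level, and an invariant set of level $\delta$ is defined by a sentence that cannot separate $\delta$-equivalent structures.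

\emph{The space.} Code a group with underlying set $\omega$ by the graph $R\subseteq\omega^3$ of its multiplication, and let $\mathcal G\subseteq2^{\omega^3}$ be the set of codes. A nonempty semigroup in which the equations $ax=b$ and $ya=b$ are always solvable is a group. So $R\in\mathcal G$ if and only if $R(a,b,c)\wedge R(a,b,c')$ implies $c=c'$; $R(a,b,u)\wedge R(u,c,v)\wedge R(b,c,w)$ implies $R(a,w,v)$; and for all $a,b$ there are $c,x,y$ with $R(a,b,c)$, $R(a,x,b)$, $R(y,a,b)$. The first two conditions are closed and the third is a countable intersection of open conditions. Hence $\mathcal G$ is a $G_\delta$ subset of $2^{\omega^3}$, and so a Polish space.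

\emph{The two hierarchies.} In a metrizable space, $\mathbf\Sigma^0_1$ sets are the open sets, $\mathbf\Pi^0_\delta$ sets are the complements of $\mathbf\Sigma^0_\delta$ sets, and for $\delta>1$ the $\mathbf\Sigma^0_\delta$ sets are the countable unions of sets that are $\mathbf\Pi^0_\beta$ for some $1\leq\beta<\delta$. Thus $\mathbf\Pi^0_2$ means $G_\delta$. Every Borel set is $\mathbf\Pi^0_\delta$ for all sufficiently large $\delta<\omega_1$. The class $\mathbf\Pi^0_\delta$ is closed under continuous preimages and finite intersections, and a $\mathbf\Pi^0_\delta$ subset of a subspace is the trace of a $\mathbf\Pi^0_\delta$ subset of the whole space. In the infinitary logic $L_{\omega_1\omega}$, the $\Sigma_0$ and $\Pi_0$ formulas are the finitary quantifier-free formulas. For $\alpha>0$, a $\Sigma_\alpha$ formula is a countable disjunction $\bigvee_i\exists\bar y_i\,\psi_i(\bar x,\bar y_i)$ in which each $\psi_i$ is $\Pi_{\beta_i}$ for some $\beta_i<\alpha$, and a $\Pi_\alpha$ formula is, dually, a countable conjunction $\bigwedge_i\forall\bar y_i\,\psi_i(\bar x,\bar y_i)$ with $\psi_i$ a $\Sigma_{\beta_i}$ formula. The negation of a $\Pi_\alpha$ formula is equivalent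 to a $\Sigma_\alpha$ formula. By a theorem of Vaught \cite{Vaught}, an isomorphism-invariant $\mathbf\Pi^0_\delta$ subset of $2^{\omega^3}$ is the set of models on $\omega$ of a $\Pi_\delta$ sentence in the language $\{R\}$.

\begin{lemma}\label{lem:formulas}
If $(M,\bar a)\equiv_\alpha(N,\bar b)$, then $\bar a$ and $\bar b$ satisfy the same $\Sigma_\alpha$ formulas and the same $\Pi_\alpha$ formulas.
\end{lemma}

\begin{proof}
Induct on $\alpha$. For $\alpha=0$ the formulas are Boolean combinations of atomic ones. For $\alpha>0$ it suffices, by taking negations and by symmetry, to show that a $\Sigma_\alpha$ formula $\bigvee_i\exists\bar y_i\,\psi_i$ true of $\bar a$ is true of $\bar b$. Choose $i$ and $\bar c$ with $M\models\psi_i(\bar a,\bar c)$, and $\bar d$ with $(M,\bar a\bar c)\equiv_{\beta_i}(N,\bar b\bar d)$. Then $N\models\psi_i(\bar b,\bar d)$ by the induction hypothesis.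
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:strong}(3)]
Let $E\supseteq{\cong}$ be a Borel equivalence relation on $\mathcal G$, and fix $2\le\delta<\omega_1$ such that $E$ is $\mathbf\Pi^0_\delta$ in $\mathcal G\times\mathcal G$. For $G\in\mathcal G$ the class $[G]_E$ is the preimage of $E$ under $H\mapsto(G,H)$, so it is $\mathbf\Pi^0_\delta$ in $\mathcal G$; since $\mathcal G$ is $\mathbf\Pi^0_2$ and $\delta\ge2$, it is $\mathbf\Pi^0_\delta$ in $2^{\omega^3}$. It is isomorphism-invariant because $E$ is transitive and contains $\cong$. By Vaught's theorem $[G]_E$ is the set of models on $\omega$ of a $\Pi_\delta$ sentence $\varphi_G$. Let $G\equiv_\delta H$ as groups. The atomic formulas of $\{R\}$, namely $x=y$ and $R(x,y,z)$, translate into the atomic formulas $x=y$ and $xy=z$ of the language of groups, so by induction on the ordinal the same strategy shows that the codes are $\delta$-equivalent as $\{R\}$-structures. As $G\models\varphi_G$, Lemma~\ref{lem:formulas} gives $H\models\varphi_G$, that is, $(G,H)\in E$.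

The groups $G\equiv_\delta H$ constructed in the proof of Theorem~\ref{thm:main} are countably infinite, so they have copies in $\mathcal G$. These satisfy $(G,H)\in E$ and $L(G)\not\cong L(H)$. Thus $E\not\subseteq\{(G,H):L(G)\cong L(H)\}$. The latter set is itself an equivalence relation containing $\cong$, so it is not Borel.
\end{proof}

\section{Amenable groups}\label{sec:amen}

The proof of Theorem~\ref{thm:amen} has two parts. For arbitrary groups, $G\equiv_\omega H$ makes $L(G)$ and $L(H)$ elementarily equivalent, and so gives them isomorphic ultrapowers. For amenable groups, Connes' theorem reduces the algebras to a sequence of abelian algebras, and these can be read off from an ultrapower.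

\subsection*{Elementary equivalence}
A \emph{tracial von Neumann algebra} is a von Neumann algebra $M$ with a faithful normal tracial state $\tau$; put $\|x\|_2=\tau(x^*x)^{1/2}$. In continuous logic it is a structure whose sorts are the operator-norm balls $D_r=\{x:\|x\|\le r\}$, $r=1,2,\dots$, with the metric $\|x-y\|_2$. Each variable ranges over one ball. \emph{Formulas} are real-valued. They are obtained from the expressions $\operatorname{Re}\tau(p(\bar x))$ and $\operatorname{Im}\tau(p(\bar x))$, with $p$ a noncommutative $*$-polynomial, by applying continuous functions $\mathbb R^k\to\mathbb R$ (the connectives) and the quantifiers $\sup_{z\in D_r}$ and $\inf_{z\in D_r}$; the distance $\|p(\bar x)-p'(\bar x)\|_2$ is a formula of this kind. Every formula is bounded and uniformly continuous for $\|\cdot\|_2$: for the basic expressions this follows from $\|axb\|_2\le\|a\|\,\|x\|_2\,\|b\|$ and $|\tau(x)|\le\|x\|_2$, and connectives and quantifiers preserve it. Two tracial von Neumann algebras are \emph{elementarily equivalent} if every formula without free variables takes the same value in both.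

\begin{proposition}\label{prop:ee}
If $G\equiv_\omega H$, then $L(G)$ and $L(H)$, with their canonical traces, are elementarily equivalent.
\end{proposition}

\begin{proof}
If $(G,\bar a)\equiv_0(H,\bar b)$, the isomorphism $\langle\bar a\rangle\to\langle\bar b\rangle$ induces a $*$-isomorphism $\theta\colon\mathbb C[\langle\bar a\rangle]\to\mathbb C[\langle\bar b\rangle]$, which preserves the coefficient of the identity, that is, the trace. It also preserves the operator norm, because
\[
\|z\|=\lim_{k\to\infty}\tau\big((z^*z)^k\big)^{1/2k}.
\]
Indeed, $\tau((z^*z)^k)=\int s^k\,d\nu(s)$ for the spectral measure $\nu$ of $z^*z$, whose support is the whole spectrum as $\tau$ is faithful, and the $L^k(\nu)$-norms of $s$ tend to its $L^\infty(\nu)$-norm $\|z\|^2$.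

We show by induction on $n$: if $(G,\bar a)\equiv_n(H,\bar b)$, the formula $\varphi$ has quantifier depth at most $n$, and $\bar x\in\mathbb C[\langle\bar a\rangle]$ lies in the balls required by $\varphi$, then $\varphi^{L(G)}(\bar x)=\varphi^{L(H)}(\theta\bar x)$. For basic expressions, $\tau(p(\theta\bar x))=\tau(\theta(p(\bar x)))=\tau(p(\bar x))$, and equality of values passes through connectives. Let $\varphi=\sup_{z\in D_r}\psi(\bar x,z)$ with $\psi$ of depth at most $n-1$. The quantifier ranges over operators, while Spoiler can only play group elements. By the Kaplansky density theorem, $D_r\cap\mathbb C[G]$ is strongly dense in the ball $D_r$ of $L(G)$, hence dense for $\|z\|_2=\|z\delta_1\|$; by uniform continuity the supremum may be taken over $z\in D_r\cap\mathbb C[G]$. Given such $z$, let $\bar c$ list its support, choose $\bar d$ with $(G,\bar a\bar c)\equiv_{n-1}(H,\bar b\bar d)$, and let $\theta'$ be the associated extension of $\theta$. Then $\|\theta'z\|=\|z\|\le r$, and $\psi^{L(G)}(\bar x,z)=\psi^{L(H)}(\theta\bar x,\theta'z)\le\varphi^{L(H)}(\theta\bar x)$ by the induction hypothesis. So $\varphi^{L(G)}(\bar x)\le\varphi^{L(H)}(\theta\bar x)$, and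 exchanging $G$ and $H$ gives equality. The case of $\inf$ reduces to this one through $\inf\psi=-\sup(-\psi)$.

If $G\equiv_\omega H$, then $G\equiv_nH$ for all $n$, and every formula has finite depth.
\end{proof}

\subsection*{Ultrapowers}
Let $P$ be a von Neumann algebra with a faithful normal trace $\tau$, $\tau(1)<\infty$, and let $\mathcal U$ be an ultrafilter on a set $I$. The \emph{tracial ultrapower} $P^{\mathcal U}$ is the quotient of the algebra of norm-bounded families $(x_i)_{i\in I}$ in $P$ by the ideal of families with $\lim_{\mathcal U}\|x_i\|_2=0$. It is a von Neumann algebra with faithful normal trace $\lim_{\mathcal U}\tau(x_i)$, again written $\tau$, and $P\subseteq P^{\mathcal U}$ through constant families. We write $Z(P)$ for the center. A von Neumann algebra is \emph{diffuse} if it has no minimal projection; in a diffuse abelian $P$ every projection $e$ has a subprojection of trace $\tau(e)/2$.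

\begin{lemma}\label{lem:ultra}
\begin{enumerate}
\item[(a)] Let $(z_k)$ be countably many orthogonal central projections of $P$ with sum $1$. Then they are central in $P^{\mathcal U}$, their sum in $P^{\mathcal U}$ is $1$, and $z_kP^{\mathcal U}=(z_kP)^{\mathcal U}$.
\item[(b)] $Z(P^{\mathcal U})=Z(P)^{\mathcal U}$.
\item[(c)] If $P$ is abelian, the minimal projections of $P^{\mathcal U}$ are those of $P$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The element $z_k$ commutes with every family $(x_i)$, and $z_k(x_i)=(z_kx_i)$. The projection $1-\sum_kz_k$ of $P^{\mathcal U}$ has trace $\tau(1)-\sum_k\tau(z_k)=0$, so it is $0$.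

(b) A family of central elements is central. For the converse, Dixmier's theorem says that for $x\in P$ the norm-closed convex hull of $\{uxu^*:u\text{ unitary in }P\}$ contains a central element $E(x)$. Then $\|E(x)\|\le\|x\|$ and $\|x-E(x)\|_2\le s(x):=\sup_u\|x-uxu^*\|_2$. Let $(x_i)$ represent a central element of $P^{\mathcal U}$. Choose unitaries $u_i$ with $\|x_i-u_ix_iu_i^*\|_2\ge s(x_i)/2$. The unitary $(u_i)$ commutes with $(x_i)$ in $P^{\mathcal U}$, so $\lim_{\mathcal U}s(x_i)=0$. Hence $(x_i)$ and $(E(x_i))$ represent the same element.

(c) Let $(e_k)$ be the minimal projections of $P$, countably many since they are orthogonal and $\tau$ is finite and faithful, and let $d=1-\sum_ke_k$, so that $dP$ is diffuse. By (a), $e_kP^{\mathcal U}=(\mathbb Ce_k)^{\mathcal U}=\mathbb Ce_k$, so $e_k$ stays minimal. Next, $dP^{\mathcal U}=(dP)^{\mathcal U}$ is diffuse. Let $p\neq0$ be a projection in it, represented by self-adjoint $x_i\in dP$, and let $p_i$ be the spectral projection of $x_i$ for $[1/2,\infty)$. The inequality $|s-1_{[1/2,\infty)}(s)|\le2|s|\,|1-s|$ for real $s$ gives $\|x_i-p_i\|_2\le2\|x_i-x_i^2\|_2$, which tends to $0$ along $\mathcal U$; so $p=(p_i)$.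 Choosing $p_i'\le p_i$ of trace $\tau(p_i)/2$, we obtain $p'=(p'_i)\le p$ of trace $\tau(p)/2$, and $p$ is not minimal. Finally let $p$ be any minimal projection of $P^{\mathcal U}$. By (a), $p=pd+\sum_kpe_k$. If $pd\ne0$, then $p\le d$ would be minimal in $dP^{\mathcal U}$. So $pe_k\neq0$ for some $k$, and $p=e_k$.
\end{proof}

\subsection*{Injective algebras}
A von Neumann algebra $M\subseteq B(\mathcal H)$ is \emph{injective} if there is a projection of norm one from $B(\mathcal H)$ onto $M$. We use the following standard facts.
\begin{itemize}
\item \emph{Type decomposition.} A tracial von Neumann algebra $M$ has unique orthogonal central projections $z_1,z_2,\dots,z_\infty$ with sum $1$ such that $z_nM\cong M_n(Z_n)$ with $Z_n$ abelian for finite $n$, and $z_\infty M$ is of type II$_1$, that is, has no nonzero direct summand of the form $M_m(C)$ with $C$ abelian. In all cases put $Z_n=Z(z_nM)$, possibly $0$.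
\item \emph{Connes' theorem.} If $M$ is moreover injective with separable predual, then $z_\infty M\cong Z_\infty\mathbin{\bar\otimes}R$, where $R$ is the hyperfinite II$_1$ factor. So $M$ is determined up to isomorphism by the sequence $Z_1,Z_2,\dots,Z_\infty$.
\item \emph{Abelian algebras.} An abelian von Neumann algebra with separable predual and a faithful normal finite trace is determined by the multiset of traces of its minimal projections and the trace of its diffuse part: it is $\ell^\infty(K)\oplus L^\infty[0,1]$ or $\ell^\infty(K)$ with $K$ countable.
\end{itemize}

\begin{proposition}\label{prop:inj}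
Two elementarily equivalent injective tracial von Neumann algebras with separable preduals are isomorphic.
\end{proposition}

\begin{proof}
Let the algebras be $M$ and $N$. By the Keisler--Shelah theorem for continuous logic \cite[Theorem 5.7]{BBHU}, elementarily equivalent structures have isomorphic ultrapowers for some ultrafilter $\mathcal U$. The union of the ultrapowers of the balls of $M$ is $M^{\mathcal U}$, so we obtain a trace-preserving $*$-isomorphism $\theta\colon M^{\mathcal U}\to N^{\mathcal U}$. The map $\theta$ need not carry $M$ to $N$, so we must describe the data of $M$ in terms of $M^{\mathcal U}$ alone.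

The projections $z_n$ of $M$ give the type decomposition of $M^{\mathcal U}$. By Lemma~\ref{lem:ultra}(a) they are central with sum $1$, and $z_nM^{\mathcal U}=(z_nM)^{\mathcal U}$. For finite $n$, taking matrix entries gives $M_n(Z_n)^{\mathcal U}=M_n(Z_n^{\mathcal U})$, and $Z_n^{\mathcal U}$ is abelian. The algebra $Q=(Z_\infty\mathbin{\bar\otimes}R)^{\mathcal U}$ contains a unital copy of every matrix algebra, because $R$ does. If $Q$ had a summand $M_m(C)$ with $C\neq0$ abelian, a character of $C$ would give a unital $*$-homomorphism $M_{m+1}(\mathbb C)\to Q\to M_m(C)\to M_m(\mathbb C)$, which is injective since $M_{m+1}(\mathbb C)$ is simple; this is impossible by dimension. So $Q$ is of type II$_1$.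

The same holds for $N$, with data $z_n'$ and $Z_n'$. By uniqueness of the type decomposition $\theta(z_n)=z_n'$, so $\theta$ maps the center of $(z_nM)^{\mathcal U}$ onto that of $(z_n'N)^{\mathcal U}$. By Lemma~\ref{lem:ultra}(b) it restricts to a trace-preserving isomorphism $Z_n^{\mathcal U}\to(Z_n')^{\mathcal U}$ for each $n\in\{1,2,\dots,\infty\}$. By Lemma~\ref{lem:ultra}(c) it induces a trace-preserving bijection between the minimal projections of $Z_n$ and those of $Z'_n$. The units $z_n$ and $z_n'$ have the same trace, so the diffuse parts have the same trace. Hence $Z_n\cong Z_n'$ for all $n$, and $M\cong N$.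
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:amen}]
We use the standard facts that subgroups and directed unions of amenable groups are amenable, and that $L(G)$ is injective when $G$ is amenable. Let $G$ be amenable and $G\equiv_\omega H$. Since $G\equiv_1H$, every finitely generated subgroup of $H$ is isomorphic to a subgroup of $G$ (Example~\ref{ex:one}), so $H$ is a directed union of amenable groups and is amenable. Thus $L(G)$ and $L(H)$ are injective tracial von Neumann algebras, and they have separable preduals because they act on separable Hilbert spaces. They are elementarily equivalent by Proposition~\ref{prop:ee}, and isomorphic by Proposition~\ref{prop:inj}.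
\end{proof}

\begin{remark}
Amenability enters only through injectivity, and injectivity only through Connes' theorem. It cannot be dropped from Proposition~\ref{prop:inj}: for $\alpha=\omega$ the algebras of Theorem~\ref{thm:main} are elementarily equivalent by Proposition~\ref{prop:ee}, have separable preduals, and are not isomorphic.
\end{remark}

\begin{thebibliography}{9}

\bibitem{BBHU}
Ben Yaacov, Berenstein, Henson and Usvyatsov, \emph{Model theory for metric structures}.

\bibitem{GH}
Isaac Goldbring and Matthew Harrison-Trainor, \emph{Back-and-forth equivalent group von Neumann algebras}, arXiv:2403.16181 (2024).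

\bibitem{MKS}
Magnus, Karrass and Solitar, \S4.1.

\bibitem{Popa}
S. Popa, \emph{Strong rigidity of II$_1$ factors arising from malleable actions of w-rigid groups II}, Invent. Math. 165 (2006), 409--451.

\bibitem{Vaught}
Vaught, \emph{Invariant sets in topology and logic}, Fund. Math. 82 (1974).

\end{thebibliography}
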